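\title{The high-temperature limit of free energy minimizers on a polytope and the optimal destabilizer}

\begin{abstract}
On a simple polytope $P$ with flat measures on $P$ and on $\partial P$ we consider the free energy $F=U-TS$ of a log-convex density $u$, where the energy $U$ is the boundary integral of $u$ and $S$ is the entropy. The minimizer $u_T$ tends to the constant $1$ as $T\to\infty$. We prove a conjecture of Inoue on the first correction: if the system is K-unstable, then $T\log u_T$ converges in $L^2$ to a convex function that minimizes the normalized Donaldson--Futaki invariant. We identify the limit, including its normalization. The proof compares the rescaled free energy with a strongly convex quadratic functional on the cone of convex functions. We also show that $u_T=1$ characterizes K-semistability, expand the minimal free energy in $1/T$, prove convergence on the boundary, and bound the rate of convergence.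
\end{abstract}

\section{Introduction}

\subsection{A free energy on log-convex densities}

Let $V$ be a real affine space of dimension $n\ge1$ and let $P\subset V$ be a \emph{simple polytope}: a compact set with non-empty interior, cut out by finitely many half spaces, each of whose vertices lies on exactly $n$ facets. Let $d\mu$ be a \emph{flat} measure on $P$, that is, a positive multiple of Lebesgue measure under an affine identification $V\cong\mathbb{R}^n$, and let $d\sigma$ be a flat measure on $\partial P$, that is, a measure whose restriction to each facet is a positive translation-invariant measure on that facet. The triple $\mathcal{P}=(P,d\mu,d\sigma)$ is called a \emph{system}. We write $m=\mu(P)$.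

Convex functions on $P$ may take the value $+\infty$, and ``lsc'' stands for lower semi-continuous: $\liminf_{y\to x}f(y)\ge f(x)$ for all $x\in P$. A function $u:P\to(0,\infty]$ is \emph{log-convex} if $\log u$ is convex. Let $\mathcal{M}$ be the set of lsc log-convex functions $u:P\to(0,\infty]$ with $\int_Pu\,d\mu=m$. For $u\in\mathcal{M}$ and $T>0$ define the energy, the entropy and the free energy at temperature $T$ by
\[
U(u)=\frac{2\pi}{m}\int_{\partial P}u\,d\sigma,\qquad S(u)=-\frac1m\int_Pu\log u\,d\mu,\qquad F(T,u)=U(u)-T\,S(u).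
\]
The measure $u\,d\mu/m$ is a probability measure, and $-S(u)$ measures its distance from the uniform one. Indeed, let
\[
h(t)=t\log t-t+1\quad(0<t<\infty),\qquad h(\infty)=\infty .
\]
This function satisfies $h(1)=h'(1)=0$ and $h''(t)=1/t>0$, so $h\ge0$ with equality only at $t=1$, and $-S(u)=\frac1m\int_Ph(u)\,d\mu$ because $u-1$ has integral zero. Thus $S\le0$, with equality only at the constant function $1_P$. The energy favors densities that are small on $\partial P$, or at least on the facets where $d\sigma$ is heavy; the entropy favors $1_P$.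

The convexity constraint is what makes this competition meaningful. The function equal to $1$ on $\operatorname{int}P$ and to $\varepsilon\in(0,1)$ on $\partial P$ is lsc, has the right mass, and has free energy $\varepsilon\,U(1_P)$; without the constraint the infimum of $F(T,\cdot)$ would be $0$ for every system. A convex function cannot drop at the boundary in this way, so lowering $u$ on a facet forces a change of $u$ inside $P$, and that change costs entropy.

We take the following known result as given.

\medskip\noindent\textbf{Fact I.} \emph{For every $T>0$ the functional $F(T,\cdot)$ has a unique minimizer $u_T$ on $\mathcal{M}$.}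

\medskip\noindent It is also known that $u_T\in L^p(P)$ and that $u_T\to1_P$ in $L^p$ as $T\to\infty$ for every $p\in[1,\frac n{n-1})$, where $\frac n{n-1}=\infty$ for $n=1$. We shall not need these two statements, but they raise the question of this paper: in which direction, and at which speed, does $u_T$ approach $1_P$?

\subsection{The Donaldson--Futaki invariant}

Let $\mathcal{C}$ be the cone of lsc convex functions $q:P\to(-\infty,\infty]$ with $q\in L^2(P,d\mu)$. An lsc function on a compact set is bounded below, so $\int_{\partial P}q\,d\sigma\in(-\infty,\infty]$ is well defined. For $q\in\mathcal{C}$ put $\bar q=\frac1m\int_Pq\,d\mu$, $\hat q=q-\bar q$, and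
\[
\mathrm{DF}(q)=2\pi\int_{\partial P}q\,d\sigma+\bar s\int_Pq\,d\mu\in(-\infty,\infty],\qquad \bar s=-\frac{2\pi\,\sigma(\partial P)}{m}.
\]
The constant $\bar s$ makes $\mathrm{DF}$ vanish on constants. The \emph{Donaldson--Futaki invariant} $\mathrm{DF}(q)$ is the first variation of the energy at $1_P$: when $1_P$ is tilted to the density proportional to $e^{\varepsilon q}$, with $q$ bounded, $U$ changes by $\varepsilon\,\mathrm{DF}(q)/m+O(\varepsilon^2)$, while $S$ changes only to second order (Lemma~\ref{lem:expansion}). The system is \emph{K-unstable} if $\mathrm{DF}(q)<0$ for some $q\in\mathcal{C}$, and \emph{K-semistable} otherwise. The \emph{normalized invariant} $\mathrm{DF}(q)/\|\hat q\|_{L^2(\mu)}$, defined for non-constant $q\in\mathcal{C}$, is the slope of $\mathrm{DF}$ in the direction $q$; it does not change under $q\mapsto cq+b$ with $c>0$, $b\in\mathbb{R}$. The second known result that we use is due to Sz\'ekelyhidi.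

\medskip\noindent\textbf{Fact II.} \emph{If $\mathcal{P}$ is K-unstable, then $\mathrm{DF}(q)/\|\hat q\|_{L^2(\mu)}$ attains its infimum $\Lambda<0$ over non-constant $q\in\mathcal{C}$.}

\subsection{The conjecture and a model for it}\label{sec:model}

Put
\[
q_T=T\log u_T ,
\]
an lsc convex function on $P$. The following problem comes from the work of Inoue \cite{Inoue}.

\medskip\noindent\textbf{Conjecture.} \emph{Let $\mathcal{P}$ be K-unstable. As $T\to\infty$, $q_T$ converges in $L^2(P,d\mu)$ to a non-constant function $q_{\mathrm{ext}}\in\mathcal{C}$ that minimizes $\mathrm{DF}(q)/\|\hat q\|_{L^2(\mu)}$ among non-constant $q\in\mathcal{C}$.}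

\medskip Before explaining why one should expect this, we remove the constants. Let
\[
\nu=\frac{\mu}{m},\qquad \tau=\frac{2\pi\sigma}{m},\qquad s=\tau(\partial P)=-\bar s=U(1_P),
\]
and let $\|\cdot\|$ be the norm of $L^2(P,\nu)$. Then $\nu$ is a probability measure, $U(u)=\int_{\partial P}u\,d\tau$, $S(u)=-\int_Ph(u)\,d\nu$, and
\[
L(q):=\int_{\partial P}q\,d\tau-s\int_Pq\,d\nu=\frac1m\,\mathrm{DF}(q).
\]
Since $\|\cdot\|_{L^2(\mu)}=m^{1/2}\|\cdot\|$, we have $\mathrm{DF}(q)/\|\hat q\|_{L^2(\mu)}=m^{1/2}L(q)/\|\hat q\|$. The two quotients have the same minimizers, and in the K-unstable case we set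
\begin{equation}\label{eq:ell}
\ell=-\min\frac{L(q)}{\|\hat q\|}=-m^{-1/2}\Lambda>0 .
\end{equation}

Consider now the model problem in which the energy is $\int_P\Phi u\,d\nu$ for a bounded potential $\Phi$ and no convexity is imposed. For positive densities $u,w$ of mass one, the \emph{relative entropy} is
\begin{equation}\label{eq:ent}
\mathrm{Ent}(u\,|\,w)=\int_Pu\log\frac uw\,d\nu=\int_Pw\,h\Big(\frac uw\Big)\,d\nu\ge0,
\end{equation}
with equality only if $u=w$ almost everywhere. With $w_T=e^{-\Phi/T}/Z_T$ and $Z_T=\int_Pe^{-\Phi/T}d\nu$, the free energy of the model equals $T\,\mathrm{Ent}(u\,|\,w_T)-T\log Z_T$, so its minimizer is $w_T$. Since $T\log Z_T=-\bar\Phi+O(1/T)$, we find $T\log w_T\to-\hat\Phi$ uniformly. The analog of $L$ is $q\mapsto\int_P\Phi q\,d\nu-\bar\Phi\int_Pq\,d\nu=\int_P\hat\Phi\,\hat q\,d\nu$, and by the Cauchy--Schwarz inequality its quotient by $\|\hat q\|$ is smallest at $q=-\hat\Phi$, with value $-\|\hat\Phi\|$. So in the model $T\log u$ is the quantity with a finite limit, the limit is the direction of steepest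 descent of the energy, it has mean zero, and its norm is minus the minimal slope. The conjecture transfers this picture to an energy that lives on a $\nu$-null set and to directions that are confined to the cone $\mathcal{C}$. The model also suggests which of the minimizers $cq+b$ is the limit, a point that the conjecture does not specify.

\subsection{Results}

\begin{theorem}\label{thm:main}
Let $\mathcal{P}$ be K-unstable. Then $q_T\in L^2(P,d\mu)$ for all large $T$, and $q_T$ converges in $L^2(P,d\mu)$, as $T\to\infty$, to a non-constant function $q_{\mathrm{ext}}\in\mathcal{C}$. This function is the unique minimizer of $\mathrm{DF}(q)/\|\hat q\|_{L^2(\mu)}$ over non-constant $q\in\mathcal{C}$ that satisfies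
\[
\bar q_{\mathrm{ext}}=0,\qquad \|q_{\mathrm{ext}}\|_{L^2(\mu)}=-\Lambda .
\]
In particular, the conjecture holds.
\end{theorem}

The complementary case is degenerate, and it can be recognized at any single temperature.

\begin{theorem}\label{thm:semistable}
For every system $\mathcal{P}$ the following are equivalent: \textup{(i)} $\mathrm{DF}\ge0$ on $\mathcal{C}$; \textup{(ii)} $u_T=1_P$ for all $T>0$; \textup{(iii)} $u_T=1_P$ for some $T>0$. Hence $q_T$ converges in $L^2$ for every system, and the limit is $0$ if and only if $\mathcal{P}$ is not K-unstable.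
\end{theorem}

The remaining results are stated for the normalized measures $\nu,\tau$; note that $\|q_{\mathrm{ext}}\|=\ell$ and $\ell^2=\Lambda^2/m$.

\begin{theorem}\label{thm:fine}
Let $\mathcal{P}$ be K-unstable. As $T\to\infty$:
\begin{enumerate}
\item[(a)] $F(T,u_T)=U(1_P)-\dfrac{\ell^2}{2T}+o\Big(\dfrac1T\Big)$.
\item[(b)] $q_T\to q_{\mathrm{ext}}$ and $T(u_T-1)\to q_{\mathrm{ext}}$ in $L^1(\partial P,\tau)$. Also $q_T\to q_{\mathrm{ext}}$ locally uniformly on $\operatorname{int}P$, $T(u_T-1)\to q_{\mathrm{ext}}$ in $L^1(P,\nu)$, and $T^2h(u_T)\to\frac12q_{\mathrm{ext}}^2$ in $L^1(P,\nu)$.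
\item[(c)] $\bar q_T=-\dfrac1{2T}\|q_{\mathrm{ext}}\|^2+o\Big(\dfrac1T\Big)$. In particular the rate of $L^2$ convergence is never better than $1/T$: $\liminf_{T\to\infty}T\|q_T-q_{\mathrm{ext}}\|\ge\frac12\|q_{\mathrm{ext}}\|^2>0$.
\end{enumerate}
\end{theorem}

\begin{theorem}\label{thm:bounded}
Let $\mathcal{P}$ be K-unstable and suppose that $q:=q_{\mathrm{ext}}$ is bounded. Then $\|q_T-q\|=o(T^{-1/2})$ and
\[
F(T,u_T)=U(1_P)-\frac{\ell^2}{2T}+\frac1{T^2}\Big[\frac12\Big(\int_{\partial P}q^2\,d\tau-s\int_Pq^2\,d\nu\Big)+\frac13\int_Pq^3\,d\nu\Big]+o(T^{-2}).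
\]
\end{theorem}

After the facts on convex functions in Section~\ref{sec:convex}, we show in Section~\ref{sec:quadratic} that on densities of the form $e^{q/T}/Z$ the excess free energy, multiplied by $T$, approaches the quadratic functional $G(q)=L(q)+\frac12\|\hat q\|^2$, whose minimizer is the function described in Theorem~\ref{thm:main}. Section~\ref{sec:interval} carries this out by hand on an interval. Section~\ref{sec:main} proves that $q_T$ almost minimizes $G$, which yields Theorem~\ref{thm:main}; the last three sections prove the other theorems.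

\section{Convex functions on $P$}\label{sec:convex}

Identify $V$ with $\mathbb{R}^n$ so that $0\in\operatorname{int}P$. We write $x^-=\max(-x,0)$ and $x^+=\max(x,0)$. We use a textbook fact in quantitative form: a finite convex function on an open convex set is continuous, and if it satisfies $|f|\le M$ on a ball $B(x,2\delta)$, then it is Lipschitz with constant $2M/\delta$ on $B(x,\delta)$.

The next lemma contains the two ways in which convexity ties boundary values to the interior: boundary values are radial limits of interior values, and they are bounded below by the $L^1$ norm. For $0<r<1$ let $f^{(r)}(x)=f(rx)$ be the \emph{dilation} of $f$.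

\begin{lemma}\label{lem:convex}
Let $f:P\to(-\infty,\infty]$ be lsc and convex with $f\in L^1(P,\nu)$.
\begin{enumerate}
\item[(a)] $f$ is finite and continuous on $\operatorname{int}P$, and $f^{(r)}$ is a continuous, bounded, convex function on $P$.
\item[(b)] $f^{(r)}(x)\to f(x)$ as $r\to1$ for every $x\in P$. If $f\ge0$, then $0\le f^{(r)}\le f+f(0)$.
\item[(c)] $f(x)\ge-A\int_P|f|\,d\nu$ for every $x\in P$, where $A=2^{n+1}+1$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The set $D=\{f<\infty\}$ is convex and has full measure, so it is dense in $P$. A convex set and its closure have the same interior, hence $D\supset\operatorname{int}P$, and $f$ is continuous there. The statement on $f^{(r)}$ follows because $rP$ is a compact subset of $\operatorname{int}P$.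

(b) Convexity gives $f(rx)\le rf(x)+(1-r)f(0)$. Since $f(0)<\infty$, this yields $\limsup_{r\to1}f(rx)\le f(x)$ and, for $f\ge0$, the bound $f(rx)\le f(x)+f(0)$. Lower semi-continuity gives $\liminf_{r\to1}f(rx)\ge f(x)$.

(c) For $y\in D$, convexity gives $f(x)\ge2f(\frac{x+y}2)-f(y)$. Integrate over $y$ against the probability measure $\nu$. The map $y\mapsto\frac{x+y}2$ sends $P$ injectively into $P$ with Jacobian $2^{-n}$, so $\int_P|f(\frac{x+y}2)|\,d\nu(y)\le2^n\int_P|f|\,d\nu$, and $f(x)\ge-(2\cdot2^n+1)\int_P|f|\,d\nu$.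
\end{proof}

By (a) and (b), two such functions that agree almost everywhere agree on $\operatorname{int}P$ and then on $P$. So an element of $\mathcal{C}$ is determined by its $L^2$ class, and $\|\hat q\|=0$ means that $q$ is constant on all of $P$. This is the role of lower semi-continuity: without it one could raise $q$ at the endpoints of an interval, say, and change $\mathrm{DF}(q)$ without changing the class of $q$.

The formula for $L(f)$ makes sense for every $f$ as in Lemma~\ref{lem:convex}, and it is linear on functions that are integrable on $P$ and on $\partial P$. Dilations let us replace unbounded functions by bounded ones without losing control of $L$.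

\begin{lemma}\label{lem:dilation}
Let $f$ be as in Lemma~\ref{lem:convex} with $\int_{\partial P}f\,d\tau<\infty$. Then $L(f^{(r)})\to L(f)$ as $r\to1$. If moreover $f\in L^2(P,\nu)$, then $f^{(r)}\to f$ in $L^2(P,\nu)$.
\end{lemma}

\begin{proof}
Adding a constant commutes with dilation and does not change $L$, so we may assume $f\ge0$. Then $f+f(0)$ lies in $L^1(\partial P,\tau)$ and $L^1(P,\nu)$, and in $L^2(P,\nu)$ in the second case. By Lemma~\ref{lem:convex}(b) it dominates $f^{(r)}$, and dominated convergence applies.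
\end{proof}

\section{The quadratic functional and its minimizer}\label{sec:quadratic}

We first compute what a small tilt of the uniform density gains in energy and costs in entropy. The identity
\begin{equation}\label{eq:hexp}
h(e^y)=\int_0^yte^t\,dt\qquad(y\in\mathbb{R})
\end{equation}
holds because both sides vanish at $y=0$ and have derivative $ye^y$.

\begin{lemma}\label{lem:expansion}
Let $q$ be a bounded lsc convex function on $P$ with $\bar q=0$. For $\varepsilon>0$ let $u^\varepsilon=e^{\varepsilon q}/Z^\varepsilon$ with $Z^\varepsilon=\int_Pe^{\varepsilon q}d\nu$. Then $u^\varepsilon\in\mathcal{M}$ and, as $\varepsilon\to0$,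
\[
U(u^\varepsilon)=s+\varepsilon L(q)+O(\varepsilon^2),\qquad -S(u^\varepsilon)=\tfrac12\varepsilon^2\|q\|^2+O(\varepsilon^3).
\]
\end{lemma}

\begin{proof}
The function $y=\log u^\varepsilon=\varepsilon q-\log Z^\varepsilon$ is lsc and convex, and $u^\varepsilon$ has mass one. All expansions below are uniform on $P$ because $q$ is bounded. Since $\bar q=0$, we have $Z^\varepsilon=1+O(\varepsilon^2)$, so $y=\varepsilon q+O(\varepsilon^2)$ and $u^\varepsilon-1=y+O(y^2)=\varepsilon q+O(\varepsilon^2)$. Integrating against $\tau$ and using $\int_{\partial P}q\,d\tau=L(q)$ gives the first formula. By \eqref{eq:hexp}, $h(u^\varepsilon)=\frac12y^2+O(|y|^3)=\frac12\varepsilon^2q^2+O(\varepsilon^3)$, which gives the second.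
\end{proof}

Thus $F(T,u^\varepsilon)-F(T,1_P)$ is approximately $\varepsilon L(q)+\frac12T\varepsilon^2\|q\|^2$. The two terms balance when $\varepsilon$ is of order $1/T$, and then both are of order $1/T$. We therefore introduce the rescaled excess free energy
\begin{equation}\label{eq:ET}
E_T(u)=T\big(F(T,u)-F(T,1_P)\big)=\int_{\partial P}T(u-1)\,d\tau+T^2\int_Ph(u)\,d\nu\qquad(u\in\mathcal{M}),
\end{equation}
which has the same minimizer $u_T$, and the functional
\[
G(q)=L(q)+\tfrac12\|\hat q\|^2\in(-\infty,\infty]\qquad(q\in\mathcal{C}),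
\]
which is invariant under adding constants. Lemma~\ref{lem:expansion} with $\varepsilon=1/T$ says that for bounded lsc convex $q$
\begin{equation}\label{eq:test}
E_T\big(e^{q/T}/\textstyle\int_Pe^{q/T}d\nu\big)=G(q)+O(1/T);
\end{equation}
the condition $\bar q=0$ can be dropped here because neither side changes when a constant is added to $q$.

To minimize $G$ we complete the square. For $p\in L^2(P,\nu)$ with $\bar p=0$ let $N_p(f)=L(f)+\int_Ppf\,d\nu$. Expanding $\|\hat f-p\|^2$ and using $\int_Pp\hat f\,d\nu=\int_Ppf\,d\nu$, we get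
\begin{equation}\label{eq:square}
G(f)=N_p(f)+\tfrac12\|\hat f-p\|^2-\tfrac12\|p\|^2\qquad(f\in\mathcal{C}).
\end{equation}
In the model of Section~\ref{sec:model} the choice $p=-\hat\Phi$ makes $N_p$ vanish identically. On a cone the right substitute is $N_p\ge0$ with $N_p(p)=0$.

\begin{proposition}\label{prop:qstar}
Let $\mathcal{P}$ be K-unstable. There is a function $q_*\in\mathcal{C}$ with $\bar q_*=0$, $\|q_*\|=\ell$ and $L(q_*)=-\ell^2$. It minimizes $G$ on $\mathcal{C}$, with $G(q_*)=-\frac12\ell^2$, and:
\begin{enumerate}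
\item[(a)] the functional $N:=N_{q_*}$ satisfies $N\ge0$ on $\mathcal{C}$ and $N(1)=N(q_*)=0$;
\item[(b)] $G(q)\ge G(q_*)+\frac12\|\hat q-q_*\|^2$ for every $q\in\mathcal{C}$;
\item[(c)] the minimizers of $L(q)/\|\hat q\|$ over non-constant $q\in\mathcal{C}$ are exactly the functions $cq_*+b$ with $c>0$, $b\in\mathbb{R}$.
\end{enumerate}
\end{proposition}

\begin{proof}
By Fact II there is a non-constant $q_1\in\mathcal{C}$ with $L(q_1)=-\ell\|\hat q_1\|$. Put $q_*=\ell\,\hat q_1/\|\hat q_1\|$. It has mean zero, norm $\ell$, and $L(q_*)=-\ell^2$, so $G(q_*)=-\frac12\ell^2$. For non-constant $q\in\mathcal{C}$,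
\[
G(q)\ge-\ell\|\hat q\|+\tfrac12\|\hat q\|^2=\tfrac12(\|\hat q\|-\ell)^2-\tfrac12\ell^2\ge-\tfrac12\ell^2,
\]
and $G=0$ on constants. So $q_*$ minimizes $G$.

(a) We have $N(1)=\bar q_*=0$ and $N(q_*)=-\ell^2+\ell^2=0$. Let $f\in\mathcal{C}$ with $\int_{\partial P}f\,d\tau<\infty$, since otherwise $N(f)=\infty$. For $t>0$ the function $q_*+tf$ lies in $\mathcal{C}$, and
\[
0\le G(q_*+tf)-G(q_*)=tN(f)+\tfrac12t^2\|\hat f\|^2 .
\]
Divide by $t$ and let $t\to0$.

(b) This is \eqref{eq:square} with $p=q_*$, combined with (a).

(c) The functions $cq_*+b$ have quotient $-\ell$. Conversely, if $q$ is any minimizer, the construction above shows that $\ell\,\hat q/\|\hat q\|$ is a minimizer of $G$ with mean zero, and it equals $q_*$ by (b).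
\end{proof}

Part (b) is the strong convexity that drives the proof: any function that nearly minimizes $G$ is, after centering, close to $q_*$ in $L^2$. By (c) and \eqref{eq:ell}, $q_*$ is the unique minimizer of the normalized invariant with mean zero and $\|q_*\|_{L^2(\mu)}=m^{1/2}\ell=-\Lambda$. So Theorem~\ref{thm:main} amounts to the statement that $q_T\to q_*$ in $L^2$, and $q_{\mathrm{ext}}=q_*$.

\section{The interval}\label{sec:interval}

Let $P=[-\frac12,\frac12]$ and $d\nu=dx$. The facets are the endpoints, so $\tau$ consists of masses $a>0$ at $-\frac12$ and $b>0$ at $\frac12$, $s=a+b$, and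
\[
L(q)=a\,q(-\tfrac12)+b\,q(\tfrac12)-s\int_Pq\,dx .
\]
If $a=b$, then $L(q)=s\big[\frac12(q(-\frac12)+q(\frac12))-\int_Pq\,dx\big]\ge0$, because a convex function lies below its chord; the system is K-semistable. If $a\ne b$, then $L(\pm x)=\pm\frac12(b-a)$, one of these numbers is negative, and the system is K-unstable. Assume $a\ne b$.

\subsection*{The free energy of exponentials}
Let $u=e^{\theta x}/Z(\theta)$, where $Z(\theta)=\frac2\theta\sinh\frac\theta2=1+\frac{\theta^2}{24}+O(\theta^4)$. Then
\begin{align*}
U(u)&=\frac{ae^{-\theta/2}+be^{\theta/2}}{Z(\theta)}=\Big(s+\frac{b-a}2\theta+\frac s8\theta^2\Big)\Big(1-\frac{\theta^2}{24}\Big)+O(\theta^3)=s+\frac{b-a}2\theta+\frac s{12}\theta^2+O(\theta^3),\\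
-S(u)&=\theta\,(\log Z)'(\theta)-\log Z(\theta)=\frac{\theta^2}{12}-\frac{\theta^2}{24}+O(\theta^4)=\frac{\theta^2}{24}+O(\theta^4).
\end{align*}
With $\theta=c/T$ and $c$ fixed this gives
\begin{equation}\label{eq:interval}
E_T(u)=\frac{b-a}2\,c+\frac{c^2}{24}+\frac{sc^2}{12\,T}+O(T^{-2}).
\end{equation}
The first two terms are $G(cx)$, because $\|x\|^2=\frac1{12}$. They are smallest at $c_*=6(a-b)$, with value $-\frac32(a-b)^2$. The density tilts toward the endpoint with the smaller mass, by an amount of order $1/T$.

\subsection*{The minimizer of $G$}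
We claim that $p=c_*x$ minimizes $G$ on all of $\mathcal{C}$. By \eqref{eq:square} it suffices to show that $N_p\ge0$ on $\mathcal{C}$ and $N_p(p)=0$, for then $G\ge-\frac12\|p\|^2=G(p)$. We have $N_p(1)=0$ and $N_p(x)=\frac{b-a}2+\frac{c_*}{12}=0$, so $N_p$ vanishes on affine functions. For a corner at $t\in P$ put
\[
W(t)=N_p\big((x-t)^+\big)=b\,(\tfrac12-t)-\int_t^{1/2}(s-c_*x)(x-t)\,dx .
\]
Then $W(\frac12)=0$, $W'(\frac12)=-b$ and $W''(t)=-s+c_*t$. The cubic $(\frac14-t^2)\big(\frac s2+(b-a)t\big)=\frac s8+\frac{b-a}4t-\frac s2t^2-(b-a)t^3$ has the same three properties, so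
\[
W(t)=(\tfrac14-t^2)\big(a(\tfrac12-t)+b(\tfrac12+t)\big)\ge0\quad\text{on }P .
\]
Let $f\in\mathcal{C}$ be finite at both endpoints, since otherwise $N_p(f)=\infty$. By Lemma~\ref{lem:convex}(a),(b), $f$ is continuous on $P$. Its piecewise linear interpolants on finer and finer meshes converge uniformly to $f$, and each is an affine function plus a combination of corners $(x-t_j)^+$ with non-negative coefficients. Hence $N_p(f)\ge0$. By Proposition~\ref{prop:qstar}(b),
\[
q_*=6(a-b)\,x,\qquad \ell^2=3(a-b)^2 .
\]
For $q=c_*x$ the bracket in Theorem~\ref{thm:bounded} equals $\frac12\big(\frac{s}{4}-\frac s{12}\big)c_*^2+0=\frac{s}{12}c_*^2$, which is the coefficient of $1/T$ in \eqref{eq:interval} at $c=c_*$.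

The computation \eqref{eq:interval} bounds $E_T(u_T)$ from above only. It expands $E_T$ along densities for which $T\log u$ is bounded independently of $T$, and nothing so far says that $u_T$ is such a density. The content of Theorem~\ref{thm:main} is the matching lower bound.

\section{Convergence in $L^2$}\label{sec:main}

We do not know that $q_T$ is bounded above, so Taylor expansion has to be replaced by one-sided inequalities that hold for all values of $u$. There are two natural first-order quantities,
\[
v_T=T(u_T-1)\qquad\text{and}\qquad q_T=T\log u_T\le v_T ,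
\]
and both are lsc and convex: a log-convex function is convex because $\exp$ is convex and increasing. Each has an advantage. The energy is linear in $v_T$, and $v_T$ has mean zero. The entropy controls the square of the \emph{negative} part of $v_T$ but not of its positive part, since $h(1+x)/x^2\to0$ as $x\to\infty$. It controls the square of the \emph{positive} part of $q_T$, but by \eqref{eq:hexp} $h(e^y)<1$ for $y<0$, so the negative part of $q_T$ is controlled only once $q_T/T$ is known not to be very negative. We therefore use $v_T$ first, to obtain a pointwise lower bound, and then pass to $q_T$.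

\begin{lemma}\label{lem:elem}
For $-1<x\le0$ and $y\in\mathbb{R}$:
\[
\text{\textup{(a)}}\ \ h(1+x)\ge\tfrac12x^2,\qquad
\text{\textup{(b)}}\ \ h(e^y)\ge\tfrac12y^2-\tfrac13(y^-)^3,\qquad
\text{\textup{(c)}}\ \ 0\le e^y-1-y\le h(e^y)+\tfrac12(y^-)^2 .
\]
\end{lemma}

\begin{proof}
(a) Use Taylor's formula at $1$ with $h''\ge1$ on $(0,1]$. (b) For $y\ge0$ use $e^t\ge1$ in \eqref{eq:hexp}. For $y\le0$, $h(e^y)=\int_0^{|y|}te^{-t}dt\ge\int_0^{|y|}t(1-t)\,dt$. (c) The lower bound is convexity of $\exp$. For $y\ge0$ the function $h(e^y)-(e^y-1-y)$ vanishes at $0$ and has derivative $ye^y-e^y+1=h(e^y)\ge0$. For $y\le0$, Taylor's formula with $e^t\le1$ gives $e^y-1-y\le\frac12y^2$.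
\end{proof}

\subsection{A priori bounds}
The energy that $u_T$ can gain is at most linear in the size of $v_T$, by Lemma~\ref{lem:convex}(c), while the entropy it pays is at least quadratic. This bounds $v_T$. Let $K=8sA^2$. The next two propositions hold for every system.

\begin{proposition}\label{prop:apriori}
For every $T>0$, $v_T$ is integrable on $\partial P$ and
\begin{equation}\label{eq:apriori}
v_T\ge-K\ \text{ on }P,\qquad T^2\int_Ph(u_T)\,d\nu\le sK .
\end{equation}
If $T\ge2K$, then $q_T\ge-2K$ on $P$.
\end{proposition}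

\begin{proof}
By minimality $E_T(u_T)\le E_T(1_P)=0$. Since $v_T\ge-T$ and $h\ge0$, both terms in \eqref{eq:ET} are finite, and $v_T$ is integrable on $\partial P$. Because $v_T$ has mean zero, $\|v_T\|_{L^1(\nu)}=2\|v_T^-\|_{L^1(\nu)}\le2\|v_T^-\|<\infty$. Lemma~\ref{lem:elem}(a) gives $T^2h(u_T)\ge\frac12(v_T^-)^2$, and Lemma~\ref{lem:convex}(c) gives $v_T\ge-A\|v_T\|_{L^1(\nu)}$ on $P$. Therefore
\[
\tfrac12\|v_T^-\|^2\le T^2\int_Ph(u_T)\,d\nu\le-\int_{\partial P}v_T\,d\tau\le sA\|v_T\|_{L^1(\nu)}\le2sA\|v_T^-\| .
\]
Hence $\|v_T^-\|\le4sA$ and $\|v_T\|_{L^1(\nu)}\le8sA$, so $v_T\ge-8sA^2=-K$ and the entropy term is at most $8s^2A^2=sK$. Finally, $\log(1-t)\ge-2t$ on $[0,\frac12]$, since the left side is concave and the inequality holds at both ends. For $T\ge2K$ this gives $q_T=T\log(1+v_T/T)\ge T\log(1-K/T)\ge-2K$.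
\end{proof}

\subsection{The lower bound}
Now we compare $E_T(u_T)$ with $G(q_T)$ term by term. On $\partial P$ the inequality $v_T\ge q_T$ goes in the right direction and costs nothing. In the interior, Lemma~\ref{lem:elem}(b) has an error that the lower bound on $q_T$ makes small. The one remaining discrepancy is that $q_T$, unlike $v_T$, need not have mean zero.

\begin{proposition}\label{prop:lower}
Let $T\ge2K$. Then $q_T\in\mathcal{C}$, $q_T$ is integrable on $\partial P$, and
\begin{equation}\label{eq:lower}
0\le-\bar q_T\le\frac{sK+2K^2}T,\qquad G(q_T)\le E_T(u_T)+\frac{C_1}T,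
\end{equation}
where $C_1=s(sK+2K^2)+\frac83K^3$.
\end{proposition}

\begin{proof}
Put $y=q_T/T$, which is finite almost everywhere on $P$. By Lemma~\ref{lem:elem}(b) and $q_T^-\le2K$,
\begin{equation}\label{eq:entlower}
T^2h(u_T)\ge\tfrac12q_T^2-\frac{(q_T^-)^3}{3T}\ge\tfrac12q_T^2-\frac{8K^3}{3T}\qquad\text{a.e.\ on }P.
\end{equation}
With \eqref{eq:apriori} this shows $q_T\in L^2$, so $q_T\in\mathcal{C}$. It is integrable on $\partial P$ because $-2K\le q_T\le v_T$. Next, $v_T-q_T=T(e^y-1-y)$, and Lemma~\ref{lem:elem}(c) gives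
\begin{equation}\label{eq:gap}
0\le T(v_T-q_T)\le T^2h(u_T)+\tfrac12(q_T^-)^2\le T^2h(u_T)+2K^2\qquad\text{a.e.\ on }P.
\end{equation}
Integrating, and using $\bar v_T=0$ and \eqref{eq:apriori}, we get the first part of \eqref{eq:lower}. Finally, by $v_T\ge q_T$ on $\partial P$ and \eqref{eq:entlower},
\[
E_T(u_T)\ge\int_{\partial P}q_T\,d\tau+\tfrac12\|q_T\|^2-\frac{8K^3}{3T}=L(q_T)+s\bar q_T+\tfrac12\|q_T\|^2-\frac{8K^3}{3T}\ge G(q_T)-\frac{C_1}T,
\]
where the last step uses $\|q_T\|\ge\|\hat q_T\|$ and the bound on $\bar q_T$.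
\end{proof}

\subsection{The upper bound and the conclusion}
One would like to test $E_T$ on the density proportional to $e^{q_*/T}$. But $q_*$ is only known to be in $L^2$, so this function is not known to be integrable, and \eqref{eq:test} does not apply. We test on dilations of $q_*$ instead.

\begin{proof}[Proof of Theorems~\ref{thm:main} and \ref{thm:fine}(a)]
Fix $0<r<1$. The dilation $q_*^{(r)}$ is bounded, continuous and convex, so minimality of $u_T$ and \eqref{eq:test} give $\limsup_{T\to\infty}E_T(u_T)\le G(q_*^{(r)})$. Since $L(q_*)<\infty$, Lemma~\ref{lem:dilation} applies to $q_*$ and shows that $G(q_*^{(r)})\to G(q_*)$ as $r\to1$. Hence $\limsup_{T\to\infty}E_T(u_T)\le G(q_*)$. For $T\ge2K$, Propositions~\ref{prop:qstar}(b) and \ref{prop:lower} give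
\[
G(q_*)+\tfrac12\|\hat q_T-q_*\|^2\le G(q_T)\le E_T(u_T)+\frac{C_1}T .
\]
The upper limit of the right side is at most $G(q_*)$. Therefore $\hat q_T\to q_*$ in $L^2$ and
\begin{equation}\label{eq:limits}
\lim_{T\to\infty}G(q_T)=\lim_{T\to\infty}E_T(u_T)=G(q_*)=-\tfrac12\ell^2 .
\end{equation}
Since $\bar q_T\to0$ by \eqref{eq:lower}, $q_T\to q_*$ in $L^2$. With the description of $q_*$ at the end of Section~\ref{sec:quadratic}, this proves Theorem~\ref{thm:main}. Theorem~\ref{thm:fine}(a) follows from \eqref{eq:limits} and $F(T,u_T)=U(1_P)+E_T(u_T)/T$.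
\end{proof}

\begin{remark}[Where the hypotheses enter]
The argument is valid for all $n\ge1$. Simplicity of $P$ and flatness of $\sigma$ are not used beyond Facts I and II; the proof needs only that $\tau$ is a finite positive measure, positivity being used when the pointwise bounds $v_T\ge-A\|v_T\|_{L^1(\nu)}$ and $v_T\ge q_T$ are integrated over $\partial P$. Flatness of $\mu$ enters through the change of variables in Lemma~\ref{lem:convex}(c). Proposition~\ref{prop:apriori} needs $u_T$ to be convex to bound $v_T$, whereas log-convexity is what places $q_T$ in $\mathcal{C}$, so that Proposition~\ref{prop:qstar}(b) applies to it. K-instability provides the non-constant function $q_*$; without it the limit is $0$, as we show next.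
\end{remark}

\section{The semistable case}

\begin{proof}[Proof of Theorem~\ref{thm:semistable}]
(i)$\Rightarrow$(ii). Let $T>0$ and $u\in\mathcal{M}$ with $F(T,u)<\infty$. Since $u$ has mass one, $U(u)-s=L(u)$ and
\[
F(T,u)-F(T,1_P)=L(u)+T\int_Ph(u)\,d\nu .
\]
The function $u$ is lsc, convex and integrable on $P$ and on $\partial P$, but it need not be in $L^2$, so (i) does not apply to it directly. Its dilations lie in $\mathcal{C}$, however, and Lemma~\ref{lem:dilation} gives $L(u)=\lim_{r\to1}L(u^{(r)})\ge0$. Thus $1_P$ is a minimizer, and $u_T=1_P$ by the uniqueness in Fact I.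

(ii)$\Rightarrow$(iii) is immediate.

(iii)$\Rightarrow$(i). Suppose that $L(q)<0$ for some $q\in\mathcal{C}$. By Lemma~\ref{lem:dilation}, $L(q^{(r)})<0$ for $r$ close to $1$; replacing $q$ by $q^{(r)}$ minus its mean, we may assume that $q$ is bounded with $\bar q=0$. For each fixed $T>0$, Lemma~\ref{lem:expansion} gives $F(T,u^\varepsilon)-F(T,1_P)=\varepsilon L(q)+O(\varepsilon^2)$, which is negative for small $\varepsilon>0$. So $u_T\ne1_P$ for every $T$.

For the last sentence: if (i) holds, then $q_T=0$ for all $T$; otherwise $q_T\to q_*\ne0$ by Theorem~\ref{thm:main}.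
\end{proof}

\section{Convergence on the boundary and of the entropy density}

Let $\mathcal{P}$ be K-unstable and $T\ge2K$. The proof of Theorem~\ref{thm:main} is a chain of inequalities whose two ends have the same limit, so every inequality in the chain is asymptotically an equality. To turn convergence of integrals into convergence in $L^1$ we use the generalized dominated convergence theorem. Limits $T\to\infty$ are taken along arbitrary sequences.

\begin{lemma}\label{lem:gdc}
On a measure space, let $f_k\to f$ and $g_k\to g$ almost everywhere, $|f_k|\le g_k$, and $\int g_k\to\int g<\infty$. Then $\int|f_k-f|\to0$.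
\end{lemma}

\begin{proof}
Fatou's lemma for $g_k+g-|f_k-f|\ge0$ gives $2\int g\le2\int g-\limsup\int|f_k-f|$.
\end{proof}

The case $f_k=g_k\ge0$ is Scheff\'e's lemma.

\begin{proof}[Proof of Theorem~\ref{thm:fine}(b),(c)]
\emph{Interior.} Choose $R$ with $\|f\|_{L^1(\nu)}\le R$ for $f=q_*$ and for $f=q_T$ with $T$ large. Let $Q\subset\operatorname{int}P$ be compact and let $\delta>0$ be such that $B(x,3\delta)\subset P$ for all $x\in Q$. For $z\in B(x,2\delta)$, averaging $f(z)\le\frac12(f(z+w)+f(z-w))$ over $|w|<\delta$ gives $f(z)\le R/\nu(B(z,\delta))$, and $f(z)\ge-AR$ by Lemma~\ref{lem:convex}(c). So $|f|\le M_0$ on $B(x,2\delta)$ with $M_0$ independent of $x$ and $T$, and $q_T-q_*$ is Lipschitz on $B(x,\delta)$ with constant $\kappa=4M_0/\delta$. If $\eta=|q_T(x)-q_*(x)|$, then $\eta\le2M_0$, the radius $\eta/(2\kappa)$ is less than $\delta$, and $|q_T-q_*|\ge\eta/2$ on $B(x,\eta/(2\kappa))$. Hence $\|q_T-q_*\|^2\ge c\,\eta^{n+2}$ with $c>0$ independent of $x$ and $T$, and $q_T\to q_*$ uniformly on $Q$.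

\emph{The functions $q_T$ on $\partial P$.} By \eqref{eq:limits} and $\|\hat q_T\|\to\|q_*\|$ we have $L(q_T)\to L(q_*)$, and since $\bar q_T\to0=\bar q_*$,
\begin{equation}\label{eq:bdry}
\int_{\partial P}q_T\,d\tau\to\int_{\partial P}q_*\,d\tau=L(q_*).
\end{equation}
Convexity transports interior convergence to the boundary in one direction only. For $x\in\partial P$ and $0<r<1$,
\[
q_T(x)\ge r^{-1}\big(q_T(rx)-(1-r)q_T(0)\big).
\]
Letting $T\to\infty$ and then $r\to1$, with Lemma~\ref{lem:convex}(b), we get $\liminf_{T\to\infty}q_T(x)\ge q_*(x)$. So $(q_T-q_*)^-\to0$ wherever $q_*<\infty$, which is $\tau$-almost everywhere. Also $(q_T-q_*)^-\le2K+|q_*|\in L^1(\partial P,\tau)$, so its integral tends to $0$. The other direction comes from \eqref{eq:bdry}: writing $|f|=f+2f^-$ for $f=q_T-q_*$, we obtain $q_T\to q_*$ in $L^1(\partial P,\tau)$.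

\emph{Splitting the energy.} Write $E_T(u_T)=\alpha_T+\beta_T$ with $\alpha_T=\int_{\partial P}v_T\,d\tau$ and $\beta_T=T^2\int_Ph(u_T)\,d\nu$, and let $\alpha=L(q_*)$, $\beta=\frac12\|q_*\|^2$. By \eqref{eq:limits}, $\alpha_T+\beta_T\to\alpha+\beta$. By $v_T\ge q_T$ and \eqref{eq:bdry}, $\liminf\alpha_T\ge\alpha$, and by \eqref{eq:entlower}, $\liminf\beta_T\ge\beta$. Then $\limsup\alpha_T\le\alpha+\beta-\liminf\beta_T\le\alpha$, so $\alpha_T\to\alpha$ and $\beta_T\to\beta$. The non-negative functions $v_T-q_T$ therefore have $\tau$-integrals tending to $0$, and $v_T\to q_*$ in $L^1(\partial P,\tau)$.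

\emph{The entropy density.} Let $f_T=T^2h(u_T)$ and $g_T=T(v_T-q_T)$. At a point $x\in\operatorname{int}P$ we have $q_T(x)\to q_*(x)<\infty$, so $y=q_T(x)/T\to0$. Since $h(e^y)$ and $e^y-1-y$ are both $\frac12y^2+O(|y|^3)$, the numbers $f_T(x)=T^2h(e^y)$ and $g_T(x)=T^2(e^y-1-y)$ both tend to $\frac12q_*(x)^2$. As $\int_Pf_T\,d\nu=\beta_T\to\beta$, Scheff\'e's lemma gives $f_T\to\frac12q_*^2$ in $L^1(P,\nu)$. By \eqref{eq:gap}, $0\le g_T\le f_T+2K^2$, and Lemma~\ref{lem:gdc} gives
\begin{equation}\label{eq:g}
g_T=T(v_T-q_T)\to\tfrac12q_*^2\qquad\text{in }L^1(P,\nu).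
\end{equation}
In particular $v_T-q_T\to0$ in $L^1(P,\nu)$, so $v_T\to q_*$ in $L^1(P,\nu)$. This completes (b).

\emph{The mean.} Since $\bar v_T=0$, \eqref{eq:g} gives $-T\bar q_T=\int_Pg_T\,d\nu\to\frac12\|q_*\|^2$. As $\nu$ is a probability measure and $\bar q_*=0$, we have $\|q_T-q_*\|\ge|\bar q_T|$, and (c) follows.
\end{proof}

\section{Second-order asymptotics for a bounded destabilizer}

Let $q=q_*$ satisfy $|q|\le M$ on $P$. The error terms in Section~\ref{sec:main} come from comparing $u_T$ with $1_P$ and are of order $1/T$; they are too large to give the $T^{-2}$ term of $F$. We compare instead with a better reference density. Since $L(u)=N(u)-\int_Pqu\,d\nu$, the energy is, up to the term $N$, that of the model in Section~\ref{sec:model} with potential $-q$. This suggests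
\[
w_T=\frac{e^{q/T}}{Z_T},\qquad Z_T=\int_Pe^{q/T}d\nu,\qquad \tilde q_T=T\log w_T=q-T\log Z_T .
\]
Boundedness of $q$ is used in two ways: $w_T\in\mathcal{M}$ has uniform expansions, and $N(f)=L(f)+\int_Pqf\,d\nu$ extends to a linear functional on all $f$ that are integrable on $P$ and on $\partial P$, among them $u_T$. Since $\bar q=0$, expanding the exponential and then the logarithm gives
\begin{equation}\label{eq:Z}
T^2\log Z_T=\tfrac12\int_Pq^2\,d\nu+\frac1{6T}\int_Pq^3\,d\nu+O(T^{-2}).
\end{equation}
In particular $q-\tilde q_T$ is a constant of order $1/T$, which is non-negative by Jensen's inequality.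

\begin{proof}[Proof of Theorem~\ref{thm:bounded}]
\emph{An exact identity.} Let $u\in\mathcal{M}$ with $E_T(u)<\infty$. Then $E_T(u)=TL(u)+T^2\int_Pu\log u\,d\nu$, and by \eqref{eq:ent}
\[
\mathrm{Ent}(u\,|\,w_T)=\int_Pu\log u\,d\nu-\frac1T\int_Pqu\,d\nu+\log Z_T .
\]
Hence
\begin{equation}\label{eq:identity}
E_T(u)=TN(u)+T^2\,\mathrm{Ent}(u\,|\,w_T)-T^2\log Z_T .
\end{equation}
Applying this to $u_T$ and to $w_T$, the inequality $E_T(u_T)\le E_T(w_T)$ becomes
\begin{equation}\label{eq:sandwich}
0\le T^2\,\mathrm{Ent}(u_T\,|\,w_T)\le D_T:=T\big(N(w_T)-N(u_T)\big).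
\end{equation}

\emph{The estimate $D_T=o(1/T)$.} We split each density into a part that is linear in its logarithm, where Proposition~\ref{prop:qstar}(a) gives a sign, and a quadratic remainder, which is small. Let $\rho_T(t)=T(e^{t/T}-1)-t$, a convex function of $t\in\mathbb{R}$ with $\rho_T'(t)=e^{t/T}-1$. Then
\[
Tu_T=T+q_T+\rho_T(q_T),\qquad Tw_T=T+\tilde q_T+\rho_T(\tilde q_T),
\]
and $\rho_T(q_T)=v_T-q_T$ is integrable on $P$ and on $\partial P$ for $T\ge2K$. We have $N(1)=N(\tilde q_T)=0$ and $N(q_T)\ge0$. So, with $\Delta_T=\rho_T(\tilde q_T)-\rho_T(q_T)$,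
\[
D_T\le N(\Delta_T)=\int_{\partial P}\Delta_T\,d\tau-\int_P(s-q)\,\Delta_T\,d\nu .
\]
In the interior, $T\rho_T(q_T)=g_T\to\frac12q^2$ in $L^1(P,\nu)$ by \eqref{eq:g}, and $T\rho_T(\tilde q_T)\to\frac12q^2$ uniformly by Taylor's formula. Thus $T\Delta_T\to0$ in $L^1(P,\nu)$, and the second integral is $o(1/T)$ because $s-q$ is bounded. On $\partial P$ we have no analog of \eqref{eq:g}, but only an upper bound is needed, and the tangent line of $\rho_T$ at $\tilde q_T$ provides it: $\Delta_T\le(e^{\tilde q_T/T}-1)(\tilde q_T-q_T)$. Since $\tilde q_T$ is bounded uniformly in $T$, $|e^{\tilde q_T/T}-1|\le C/T$, and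
\[
\int_{\partial P}\Delta_T\,d\tau\le\frac CT\int_{\partial P}|\tilde q_T-q_T|\,d\tau\le\frac CT\Big(\int_{\partial P}|q-q_T|\,d\tau+sT\log Z_T\Big)=o(1/T)
\]
by Theorem~\ref{thm:fine}(b). With \eqref{eq:sandwich} we conclude
\begin{equation}\label{eq:small}
D_T=o(1/T),\qquad T^2\,\mathrm{Ent}(u_T\,|\,w_T)=o(1/T).
\end{equation}

\emph{The rate.} Let $z=\log(u_T/w_T)=(q_T-\tilde q_T)/T$. Since $q_T\ge-2K$ and $\tilde q_T\le q\le M$, we have $z\ge-(2K+M)/T\ge-\frac12$ for large $T$, and then Lemma~\ref{lem:elem}(b) gives $h(e^z)\ge(\frac12-\frac16)z^2=\frac13z^2$. Also $w_T\ge\frac12$ for large $T$. By the second form of \eqref{eq:ent},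
\[
T^2\,\mathrm{Ent}(u_T\,|\,w_T)=T^2\int_Pw_T\,h(e^z)\,d\nu\ge\tfrac16\|q_T-\tilde q_T\|^2 .
\]
So $\|q_T-\tilde q_T\|=o(T^{-1/2})$ by \eqref{eq:small}, and $\|q_T-q\|=o(T^{-1/2})$ because $q-\tilde q_T=O(1/T)$.

\emph{The free energy.} By \eqref{eq:identity} and \eqref{eq:small},
\[
E_T(u_T)=TN(w_T)-T^2\log Z_T+o(1/T).
\]
Here $TN(w_T)=N(\rho_T(\tilde q_T))$, and $\rho_T(\tilde q_T)=\frac1{2T}\tilde q_T^{\,2}+O(T^{-2})=\frac1{2T}q^2+O(T^{-2})$ uniformly on $P$. Since $|N(f)|\le(2s+M)\sup_P|f|$, we get $TN(w_T)=\frac1{2T}N(q^2)+O(T^{-2})$, where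
\[
N(q^2)=\int_{\partial P}q^2\,d\tau-s\int_Pq^2\,d\nu+\int_Pq^3\,d\nu .
\]
Together with \eqref{eq:Z} and $\int_Pq^2\,d\nu=\ell^2$,
\[
E_T(u_T)=-\frac{\ell^2}2+\frac1T\Big[\frac12\Big(\int_{\partial P}q^2\,d\tau-s\int_Pq^2\,d\nu\Big)+\Big(\frac12-\frac16\Big)\int_Pq^3\,d\nu\Big]+o\Big(\frac1T\Big).
\]
Dividing by $T$ and adding $U(1_P)$ gives the stated expansion of $F(T,u_T)$.
\end{proof}

\begin{thebibliography}{1}

\bibitem{Inoue}
Eiji Inoue, \emph{Toric non-archimedean $\mu$-entropy and thermodynamical structure}, arXiv:2303.09090 (2023).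

\end{thebibliography}
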